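# Twin-free hypergraphs that need three edge weights

## The flag hypergraph of the Fano plane

Take the seven nonzero vectors of $\mathbb F_2^3$, written as the binary numerals $1,\dots,7$. Call them points, and call the seven triples $\{x,y,x+y\}$ with $x\ne y$ lines. Adding binary digits mod 2, we find the lines
$$123,\quad 145,\quad 167,\quad 246,\quad 257,\quad 347,\quad 356 .$$
This is the Fano plane. Two different points $x,y$ lie on exactly one line, namely $\{x,y,x+y\}$. The six points other than $x$ are paired off by the lines through $x$, so every point is on exactly three lines.

A *flag* is a pair $(p,L)$ consisting of a point $p$ and a line $L$ through $p$. There are $7\cdot 3=21$ flags. Build a hypergraph $\mathcal H_3$ whose vertices are the 21 flags and whose edges are the 14 sets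
$$E_p=\{(p,L):L\ni p\}\ \ (p\text{ a point}),\qquad E_L=\{(p,L):p\in L\}\ \ (L\text{ a line}).$$
For instance $E_1=\{(1,123),(1,145),(1,167)\}$ and $E_{123}=\{(1,123),(2,123),(3,123)\}$. Every edge has three elements, and the flag $(p,L)$ lies in exactly two edges, $E_p$ and $E_L$.

Here is what it is for. Put a number $w(e)$ on each edge $e$ of a hypergraph, and let every vertex add up the numbers on the edges containing it. We want no edge to have the same total at all its vertices. It can happen that two vertices lie in exactly the same edges; such twins always get equal totals, and they make the task harder. If there are no twins, are the two numbers $1$ and $2$ always enough? A conjecture says yes. The hypergraph $\mathcal H_3$ says no.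

## Weightings, twins, and the statements to be proved

Throughout $r\ge 3$ is an integer (except where $r\ge2$ is explicitly allowed) and hypergraphs are finite. An $r$-uniform hypergraph $\mathcal H$ has a set $E(\mathcal H)$ of distinct $r$-element subsets of its vertex set $V(\mathcal H)$ as edges. We write $S_v$ for the set of edges containing $v$; the degree of $v$ is $|S_v|$. A hypergraph is connected if its incidence graph is connected, that is, the bipartite graph on vertices and edges in which $v$ is joined to $e$ when $v\in e$.

**Definition (induced coloring).** For an edge weighting $w$, each vertex $v$ gets the color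
$$\sigma^e(v)=\sum_{e\ni v}w(e).$$
A set of vertices is *monochromatic* if all its members have the same color. The coloring is *proper* if no edge is monochromatic. The hypergraph is *nice* if some integer weighting induces a proper coloring. For nice $\mathcal H$, $\chi^e(\mathcal H)$ is the least $k$ for which some $w:E(\mathcal H)\to\{1,\dots,k\}$ induces a proper coloring.

**Definition (twins).** Vertices $u\ne v$ are *twins* if $S_u=S_v$. A hypergraph is *twin-free* if it contains no twins.

**Definition (the class).** $\mathfrak B^r$ is the class of nice $r$-uniform hypergraphs $\mathcal H$ with $\chi^e(\mathcal H)>2$.

Three small examples.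

A single edge with $r$ vertices consists of mutual twins. All its vertices get color $w(e)$, so it is not nice.

The edges $\{1,2,3\}$ and $\{3,4,5\}$, both of weight 1, give colors $1,1,2,1,1$. Both edges see two colors, so $\chi^e=1$, although $1,2$ are twins. So twins are not always fatal.

For a member of $\mathfrak B^4$, double each vertex of a triangle: take vertices $u,u',v,v',x,x'$ and edges
$$A=\{u,u',x,x'\},\quad B=\{u,u',v,v'\},\quad C=\{v,v',x,x'\}.$$
The colors are $w(A)+w(B)$ on $u,u'$, then $w(B)+w(C)$ on $v,v'$, and $w(A)+w(C)$ on $x,x'$. So $A$ is not monochromatic iff $w(B)\ne w(C)$, and likewise for the other edges. All three weights must differ, and $1,2,3$ works: $\chi^e=3$. This hypergraph is full of twins.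

It is known (Bennett, Dudek et al.) that $\mathfrak B^r\neq\emptyset$. The conjecture of Kalkowski et al., as posed in Akbar Davoodi and Leila Maherani, "On the total versions of 1-2-3-conjecture for graphs and hypergraphs", arXiv:2204.13936 (2022), says that *there is no twin-free hypergraph in $\mathfrak B^r$*. Niceness itself is never an obstacle here.

**Lemma 1.** Every twin-free $r$-uniform hypergraph ($r\ge2$) is nice.

**Proof.** Give the edges the weights $2^1,2^2,2^3,\dots$. By uniqueness of binary expansions, $\sigma^e(v)$ determines $S_v$. A monochromatic edge would have $r\ge 2$ vertices with the same $S_v$, that is, twins. $\square$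

We shall prove the following.

**Theorem 1.** There is a connected, twin-free, 2-regular 3-uniform hypergraph $\mathcal H_3$ (21 vertices, 14 edges) with $\chi^e(\mathcal H_3)=3$. Hence the conjecture is false.

**Theorem 2.** There is a connected, twin-free, 3-regular 4-uniform hypergraph $\mathcal H_4$ (28 vertices, 21 edges) with $\chi^e(\mathcal H_4)=3$.

For both $\mathcal H_3$ and $\mathcal H_4$, moreover, no two-element set $\{a,b\}$ of real weights, $a\ne b$, gives a proper induced coloring.

**Theorem 3.** $\mathfrak B^3$ contains infinitely many connected twin-free hypergraphs, all 2-regular.

**Theorem 4.** If $r\ge 4$, every twin-free $r$-uniform hypergraph of maximum degree at most 2 has $\chi^e\le 2$. Hence the maximum degree 3 of $\mathcal H_4$ is smallest possible.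

**Theorem 5.** If $\Delta\ge 2$ and $2^{\,r^{1/(\Delta-1)}}\ge 2\mathrm e(\Delta-1)^2r^2$, every twin-free $r$-uniform hypergraph of maximum degree at most $\Delta$ has $\chi^e\le 2$. For fixed $\Delta$ this covers all large $r$.

Whether twin-free members of $\mathfrak B^r$ exist for a given $r\ge5$ is not determined here. By Theorem 4 such a member has a vertex of degree at least 3. By Theorem 5, for each fixed $\Delta$ it must have a vertex of degree greater than $\Delta$ once $r$ is large; so the degrees are unbounded as $r\to\infty$.

## Degree two: weights on the vertices of a graph

The cheapest twin-free hypergraphs have all degrees equal to 2, and for these the problem can be turned inside out. Let $G$ be an $r$-regular simple graph. Let $\mathcal H(G)$ have the edges of $G$ as its vertices, and the stars $E_p=\{pq: q\in N(p)\}$, one for each vertex $p$ of $G$, as its edges. Every star has $r$ elements. Two stars share at most one element, so they are distinct. The vertex $pq$ lies in exactly $E_p$ and $E_q$, so $\mathcal H(G)$ is twin-free and 2-regular. Its incidence graph is $G$ with every edge subdivided once, so $\mathcal H(G)$ is connected iff $G$ is.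

Write $w(p)$ for $w(E_p)$. Then the vertex $pq$ has color
$$\sigma^e(pq)=w(p)+w(q). \tag{1}$$
All vertices in the star $E_p$ share the summand $w(p)$. It cancels from every comparison inside $E_p$, and so
$$E_p\text{ is monochromatic}\iff w\text{ is constant on }N(p). \tag{2}$$
With two weights $a\ne b$ we are therefore 2-coloring the vertices of $G$, and we succeed iff no neighborhood $N(p)$ is monochromatic. The actual values $a,b$ do not matter.

Let us try $r=3$. For $G=K_4$, the neighborhoods are the four triples. Give two vertices weight 1 and two weight 2: every triple sees both. With a single weight every star is monochromatic. So $\chi^e(\mathcal H(K_4))=2$. For $G=K_{3,3}$, the neighborhoods are the two sides; weights $1,1,2$ on each side work. So these two graphs give no counterexample.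

The second graph shows how to look for one. If $G$ is bipartite, the weights on one side only affect the stars on the other side, and (2) splits into two independent problems. Call the vertices on one side points, and those on the other side blocks, identifying a block with its set of three neighbors. If the points cannot be 2-colored without a monochromatic block, then two weights fail, whatever is done on the block side. So we want a family of triples, with every point in exactly three of them, that is not 2-colorable. The Fano plane is one, and $\mathcal H_3$ is precisely $\mathcal H(G)$ for its incidence graph $G$: a flag is an edge of $G$.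

## Two colors fail on the Fano plane

**Lemma 2.** In every 2-coloring of the points of the Fano plane some line is monochromatic.

**Proof.** One color class $R$ has $|R|\ge 4$. Suppose $R$ contains no line.

Let $x\in R$. Each of the three lines through $x$ contains at most one further point of $R$, since otherwise it would lie in $R$. These three lines cover all points. So $|R|\le 1+3=4$. Hence $|R|=4$, and equality must hold on every line through $x$: each contains exactly two points of $R$ and one point of the complement $R^c$. As $x\in R$ was arbitrary, every line that meets $R$ has exactly one point in $R^c$.

Now $|R^c|=3$. Take the line through two points of $R^c$. It has at least two points in $R^c$, so it does not meet $R$. It lies inside $R^c$ and is monochromatic. $\square$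

The proof uses only that there are seven points, that each is on three lines of three points, and that two points are on exactly one line.

**Proof of Theorem 1.**

**Step 1: the structure.** This step checks the required properties of $\mathcal H_3$. All edges have three elements. They are distinct, since $E_p\cap E_{p'}=\emptyset=E_L\cap E_{L'}$ for $p\ne p'$, $L\ne L'$, and $|E_p\cap E_L|\le 1$. The flag $(p,L)$ lies in exactly $E_p$ and $E_L$, so different flags have different edge sets: $\mathcal H_3$ is twin-free and 2-regular. By Lemma 1 it is nice. The incidence graph of the Fano plane is connected, because any two points are on a common line and every line contains a point; so $\mathcal H_3$ is connected.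

**Step 2: two weights fail.** This step gives $\chi^e\ge 3$. Let $w:E(\mathcal H_3)\to\{a,b\}$ with $a\ne b$ real. Apply Lemma 2 to the coloring $p\mapsto w(E_p)$. There are a line $L$ and a number $c$ with $w(E_p)=c$ for all $p\in L$. Every vertex of the edge $E_L$ then has color
$$\sigma^e(p,L)=w(E_p)+w(E_L)=c+w(E_L),$$
which does not depend on $p$. So $E_L$ is monochromatic. This includes the case of a constant $w$, so weights from $\{1\}$ fail too.

**Step 3: three weights suffice.** This step gives $\chi^e\le 3$. On the points put
$$w(E_1)=3,\qquad w(E_2)=w(E_3)=1,\qquad w(E_p)=2\ \text{ for } p=4,5,6,7.$$
The line $123$ sees the values 3 and 1. Any other line meets $123$ in exactly one point, so it has one point of value 1 or 3 and two points of value 2. No line is constant. On the lines do the same with the roles exchanged, around the point 1: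
$$w(E_{123})=3,\qquad w(E_{145})=w(E_{167})=1,\qquad w(E_L)=2\ \text{ for the other four lines}.$$
The lines through 1 have values $3,1,1$. Through any other point $p$ there is exactly one line that also contains 1, with value 1 or 3, and the two other lines have value 2. So no point sees a constant value on its three lines.

The edge $E_L$ has colors $w(E_L)+w(E_p)$, $p\in L$, which are not all equal. The edge $E_p$ has colors $w(E_p)+w(E_L)$, $L\ni p$, which are not all equal. So the coloring is proper and $\chi^e(\mathcal H_3)=3$. $\blacksquare$

So $\mathcal H_3$ is a twin-free member of $\mathfrak B^3$, and the conjecture is disproved.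

## Splicing Fano planes: infinitely many examples

Let us isolate what made Step 2 work. Call a 3-uniform hypergraph $X=(P,\mathcal L)$, with point set $P$ and block set $\mathcal L$, *suitable* if every point lies in exactly three blocks, the incidence graph is connected, and every 2-coloring of $P$ has a monochromatic block. The Fano plane is suitable.

For suitable $X$, let $\mathcal H(X)$ have the flags $(p,L)$, $p\in L\in\mathcal L$, as vertices, and the sets $E_p$ and $E_L$, defined as before, as edges. This is $\mathcal H(G)$ for $G$ the incidence graph of $X$, which is a connected 3-regular simple graph. So $\mathcal H(X)$ is connected, 3-uniform, 2-regular and twin-free, hence nice. If $w$ takes at most two values, some block $L$ has $w(E_p)$ constant for $p\in L$, and $E_L$ is monochromatic. So $\mathcal H(X)\in\mathfrak B^3$. It remains to produce infinitely many suitable $X$.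

**Proof of Theorem 3.** From any suitable $X=(P,\mathcal L)$ we construct a larger suitable $X'$, by replacing one point by a Fano plane with one line removed.

**Step 1: the construction.** Choose $p\in P$, and let $L_1,L_2,L_3$ be the blocks through $p$. Take a Fano plane $(P',\mathcal L')$ disjoint from $X$, with a line $M=\{a_1,a_2,a_3\}$. Let $X'$ have point set $(P\setminus\{p\})\cup P'$ and as blocks
$$\text{the members of }\mathcal L\setminus\{L_1,L_2,L_3\},\qquad L_j'=(L_j\setminus\{p\})\cup\{a_j\}\ (j=1,2,3),\qquad\text{the members of }\mathcal L'\setminus\{M\}.$$
The blocks are distinct triples: $L_j'$ has exactly one point in $P'$, the point $a_j$, while the others have none or three.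

**Step 2: degrees.** We check that every point of $X'$ is in three blocks. A point of $P\setminus\{p\}$ is in $L_j'$ iff it was in $L_j$, so its degree is unchanged. A point of $P'\setminus M$ keeps its three lines. The point $a_j$ loses $M$ and gains $L_j'$.

**Step 3: connectedness.** Two points of $P'$ not both in $M$ lie on a common line other than $M$. In particular each $a_j$ is joined in this way to every point of $P'\setminus M$. So the Fano plane without $M$ has a connected incidence graph. Delete the vertex $p$ from the incidence graph of $X$. Since that graph was connected, every component of what remains contains a neighbor of $p$, that is, some $L_j$. In the incidence graph of $X'$ this $L_j$, now called $L_j'$, is joined to $a_j$. So every component is attached to the Fano part.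

**Step 4: no 2-coloring.** Suppose a 2-coloring of $X'$ has no monochromatic block. By Lemma 2 some line in $\mathcal L'$ is monochromatic; it is not a block of $X'$, so it is $M$. Let $c$ be its color, and give the point $p$ the color $c$, which colors all of $P$. As $X$ is suitable, some block of $X$ is monochromatic. If it is not one of the $L_j$, it is a block of $X'$, a contradiction. If it is $L_j$, then its color is that of $p$, namely $c$, which is also the color of $a_j$. So $L_j'$ is monochromatic, again a contradiction.

**Step 5: iteration.** The new hypergraph has $|P|-1+7=|P|+6$ points. Starting from the Fano plane we get suitable hypergraphs with $7+6k$ points for $k=0,1,2,\dots$, and so hypergraphs $\mathcal H(X)$ with $3(7+6k)$ vertices. $\blacksquare$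

## From a doubled triangle to a twin-free 4-uniform example

For $r=4$, degree 2 will not do, by Theorem 4. But we have the doubled triangle $A,B,C$, which needs three weights and suffers only from the twin pairs $u,u'$; $v,v'$; $x,x'$. Let us try to separate the twins with two further edges
$$F=\{u,v,x,y\},\qquad F'=\{u',v',x',y\},$$
where $y$ is a new vertex. This is twin-free. If $w(F)=w(F')$, nothing has changed in $A,B,C$ except a common shift, and two weights fail. But a weighting may choose $w(F)\ne w(F')$, and then $u,u'$ get different colors, as do $v,v'$ and $x,x'$; so $A$, $B$, $C$ are satisfied for free. Indeed $w(F)=1$, $w(F')=2$, $w(A)=w(B)=1$, $w(C)=2$ gives colors $3,4,4,3$ on $u,v,x,y$ and $4,5,5,3$ on $u',v',x',y$, which is proper. The attempt fails exactly through the option $w(F)\ne w(F')$.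

Now look at what this option does to $y$: with weights $a,b$, it forces $w(F)+w(F')=a+b$, whatever the order. So the vertex $y$ records the choice. Take four copies of the gadget and put $y_1,\dots,y_4$ into one common edge. If all four copies use the option, this edge is monochromatic.

**Construction of $\mathcal H_4$.** For $i=1,2,3,4$ take vertices $u_i,u_i',v_i,v_i',x_i,x_i',y_i$ and edges
$$A_i=\{u_i,u_i',x_i,x_i'\},\quad B_i=\{u_i,u_i',v_i,v_i'\},\quad C_i=\{v_i,v_i',x_i,x_i'\},$$
$$F_i=\{u_i,v_i,x_i,y_i\},\qquad F_i'=\{u_i',v_i',x_i',y_i\},$$
and one more edge $Z=\{y_1,y_2,y_3,y_4\}$. There are $4\cdot7=28$ vertices and $4\cdot5+1=21$ edges, visibly distinct.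

**Proof of Theorem 2.**

**Step 1: the structure.** This step checks twin-freeness, regularity and connectedness. With the index $i$ suppressed, the edge sets are
$$u:\{A,B,F\},\quad u':\{A,B,F'\},\quad v:\{B,C,F\},\quad v':\{B,C,F'\},$$
$$x:\{A,C,F\},\quad x':\{A,C,F'\},\quad y:\{F,F',Z\}.$$
They are pairwise distinct, also for different $i$, because each contains an edge with its own index. So $\mathcal H_4$ is twin-free and 3-regular, and by Lemma 1 it is nice. Within one copy, $A,B,C$ are linked through common vertices, $F$ and $F'$ meet $A$, and $y\in F$; the copies are linked by $Z$. So $\mathcal H_4$ is connected.

**Step 2: two weights fail.** Let $w:E(\mathcal H_4)\to\{a,b\}$ with $a\ne b$ real.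

*Case 1: $w(F_i)=w(F_i')=c$ for some $i$.* Suppress $i$. Of the three values $w(A),w(B),w(C)\in\{a,b\}$ two are equal.

- If $w(A)=w(B)$, look at $C=\{v,v',x,x'\}$: the color of $v,v'$ is $w(B)+w(C)+c$, that of $x,x'$ is $w(A)+w(C)+c$. These are equal.
- If $w(B)=w(C)$, look at $A=\{u,u',x,x'\}$: the colors are $w(A)+w(B)+c$ and $w(A)+w(C)+c$. These are equal.
- If $w(A)=w(C)$, look at $B=\{u,u',v,v'\}$: the colors are $w(A)+w(B)+c$ and $w(B)+w(C)+c$. These are equal.

In each case an edge is monochromatic.

*Case 2: $w(F_i)\ne w(F_i')$ for all $i$.* Then $w(F_i)+w(F_i')=a+b$, so $\sigma^e(y_i)=a+b+w(Z)$ for $i=1,\dots,4$, and $Z$ is monochromatic.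

Hence $\chi^e(\mathcal H_4)\ge 3$.

**Step 3: three weights suffice.** Put $w(A_i)=1$, $w(B_i)=2$, $w(C_i)=3$ for all $i$; $w(F_1)=1$, $w(F_1')=2$; $w(F_i)=w(F_i')=1$ for $i\ge2$; and $w(Z)=1$. Then $u_i,x_i,v_i$ have colors
$$3+w(F_i),\qquad 4+w(F_i),\qquad 5+w(F_i),$$
which are pairwise distinct. Each of $A_i,B_i,C_i,F_i$ contains at least two of $u_i,v_i,x_i$, so none is monochromatic. The edge $F_i'$ contains $u_i'$ and $x_i'$, with the different colors $3+w(F_i')$ and $4+w(F_i')$. Finally $\sigma^e(y_1)=1+2+1=4$ and $\sigma^e(y_2)=1+1+1=3$, so $Z$ is not monochromatic. Hence $\chi^e(\mathcal H_4)=3$. $\blacksquare$

## Even directed cycles and maximum degree two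

Theorem 4 says that the degree-2 phenomenon behind $\mathcal H_3$ does not occur for $r\ge4$. By (2), the question for regular graphs is whether the vertices of an $r$-regular graph can be 2-colored with no monochromatic neighborhood.

A random coloring is the first thing to try. Recall the symmetric Lovász Local Lemma (Erdős–Lovász 1975, in Spencer's form): *if finitely many events each have probability at most $p$, each is mutually independent of all the others except at most $D$ of them, and $\mathrm e\,p\,(D+1)\le1$, then with positive probability none of the events occurs.* Color the vertices of an $r$-regular graph independently and uniformly with two colors. The neighborhood $N(e)$ is monochromatic with probability $2^{1-r}$, and it meets $N(e')$ for at most $r(r-1)$ vertices $e'\ne e$: choose $f\in N(e)$, then $e'\in N(f)\setminus\{e\}$. The condition is $\mathrm e\,2^{1-r}(r^2-r+1)\le 1$. For $r=9$ the left side is $73\,\mathrm e/256<0.78$. It decreases from then on, because the ratio of consecutive values of $(r^2-r+1)2^{1-r}$ is $\frac{r^2+r+1}{2(r^2-r+1)}$, less than 1 for $r\ge3$. But for $r=8$ it is $57\,\mathrm e/128>1.2$, and for smaller $r\ge 4$ it is larger still. So this handles regular graphs for $r\ge 9$ and says nothing for $4\le r\le 8$,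 in particular nothing at the important value $r=4$.

The way through is to color step by step. Suppose each neighborhood $N(e)$ has its own point $m(e)\in N(e)$, different for different $e$. If $N(e)$ contains some point that is already colored, while $m(e)$ is not, we color $m(e)$ with the opposite color, and $N(e)$ is taken care of forever. The trouble is to start, and to restart when no untreated neighborhood contains a colored point. An even cycle of neighborhoods, each containing the designated point of the next one, can be treated all at once by alternating colors. A theorem on digraphs supplies such cycles.

Recall that a digraph is strongly connected if from every vertex there is a directed path to every other one. A directed triangle is strongly connected, has all in- and outdegrees 1, and has no directed cycle of even length. Two opposite arcs form a directed cycle of length 2. The following is quoted without proof from Thomassen, *The even cycle problem for directed graphs*, J. Amer. Math. Soc. 5 (1992), 217–229.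

**Thomassen's theorem.** If each arc of a strongly connected digraph of minimum indegree and outdegree at least 3 is assigned weight 0 or 1, there is a directed cycle of even total weight.

With all weights equal to 1: such a digraph contains a directed cycle of even length. (If the digraph has two opposite arcs, this is clear already.)

**Proof of Theorem 4.** Let $\mathcal H$ be twin-free and $r$-uniform with $r\ge 4$ and maximum degree at most 2. Isolated vertices lie in no edge and may be ignored. If there are no edges, there is nothing to prove.

**Step 1: reduction to a graph.** This step replaces weights by a 2-coloring of the vertices of a graph, also when some vertices have degree 1. Let $G$ have vertex set $V(G)=E(\mathcal H)$ and, for each degree-2 vertex $v$ with $S_v=\{e,e'\}$, an edge $ee'$. Two degree-2 vertices with the same $S_v$ would be twins, so $G$ is simple. Two degree-1 vertices in the same edge $e$ would be twins, so each $e$ contains at most one vertex of degree 1. Hence $\deg_G(e)$, the number of degree-2 vertices in $e$, is $r$ or $r-1$.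

We claim it suffices to find $w:V(G)\to\{1,2\}$ that is not constant on $N_G(e)$ whenever $\deg_G(e)=r$.

- If $\deg_G(e)=r$, the colors in the edge $e$ are $w(e)+w(f)$, $f\in N_G(e)$, and they are not all equal.
- If $\deg_G(e)=r-1\ge1$, then $e$ contains a degree-1 vertex, of color $w(e)$, and a degree-2 vertex, of color $w(e)+w(f)>w(e)$. So $e$ is not monochromatic, for any choice of $w$.

**Step 2: making the graph regular.** Take two disjoint copies of $G$ and join the two copies of each vertex of degree $r-1$. The result $G^+$ is a simple $r$-regular graph, and a vertex that had degree $r$ keeps its neighborhood inside its own copy. Let $V=V(G^+)$ and write $N(e)$ for neighborhoods in $G^+$. It suffices to 2-color $V$ so that no $N(e)$, $e\in V$, is monochromatic, since the coloring of the first copy then gives the required $w$.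

**Step 3: a designated point in every neighborhood.** Let $\Gamma$ be the bipartite graph between two copies of $V$ in which $e$ on the left is joined to $q$ on the right iff $q\in N(e)$. It is $r$-regular. A set $Q$ of left vertices sends out $r|Q|$ edges, and its set of neighbors receives at most $r$ per vertex, so $Q$ has at least $|Q|$ neighbors. By Hall's theorem, $\Gamma$ has a perfect matching: there is a bijection
$$m:V\to V\quad\text{with } m(e)\in N(e)\text{ for all }e .$$

**Step 4: the digraph.** We record which neighborhoods contain which designated points. Let $D$ be the digraph on $V$ with an arc $e\to e'$ iff $e\ne e'$ and $m(e')\in N(e)$. There are no loops or multiple arcs. All in- and outdegrees are $r-1$: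

- *Outdegree of $e$.* Each of the $r$ points of $N(e)$ is $m(e')$ for exactly one $e'$; one of these $e'$ is $e$ itself, and the others give the arcs.
- *Indegree of $e'$.* The condition $m(e')\in N(e)$ means $e\in N(m(e'))$, which holds for $r$ vertices $e$. One of them is $e'$, because $m(e')\in N(e')$.

Since $r\ge4$, all these degrees are at least 3.

**Step 5: the coloring.** We build a growing set $S\subseteq V$ such that exactly the points $m(e)$ with $e\in S$ are colored and, for each $e\in S$, the set $N(e)$ contains two points of different colors. Start with $S=\emptyset$. As long as $S\ne V$, do one of the following.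

(i) *There is an arc $e\to e'$ with $e\notin S$ and $e'\in S$.* Then $m(e')$ is colored and $m(e)$ is not, as $m$ is injective. Color $m(e)$ opposite to $m(e')$. Both points lie in $N(e)$, so $e$ may be added to $S$.

(ii) *There is no such arc.* Let $U=V\setminus S$. All arcs that start in $U$ end in $U$, so $D[U]$ contains $(r-1)|U|$ arcs. The total indegree of the vertices of $U$ in $D$ is also $(r-1)|U|$. So no arc enters $U$ from $S$, and in $D[U]$ all in- and outdegrees are $r-1\ge3$. Take a weakly connected component $W$ of $D[U]$ (a component of the underlying undirected graph). It is strongly connected: for $x\in W$ let $Y$ be the set of vertices reachable from $x$. No arc leaves $Y$. As indegree equals outdegree at each vertex, the number of arcs entering $Y$ equals the number leaving it, which is 0. So no arc joins $Y$ to the rest of $W$, and $Y=W$.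

By Thomassen's theorem $W$ contains a directed cycle $e_1\to e_2\to\cdots\to e_{2k}\to e_1$ of even length. The points $m(e_1),\dots,m(e_{2k})$ are distinct and uncolored; color them alternately. With indices mod $2k$, both $m(e_j)$ and $m(e_{j+1})$ lie in $N(e_j)$, the latter because of the arc $e_j\to e_{j+1}$, and they have different colors, also for $j=2k$ since $2k$ is even. So all $e_j$ may be added to $S$.

Each round enlarges $S$, so we end with $S=V$. All points are colored and no $N(e)$ is monochromatic. This gives $\chi^e(\mathcal H)\le2$. In particular a twin-free member of $\mathfrak B^4$ has a vertex of degree at least 3, so the maximum degree 3 of $\mathcal H_4$ is smallest possible. $\blacksquare$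

Both hypotheses are sharp. For $r=3$ the statement fails, by Theorem 1. For $r=4$ the bound 2 on the maximum degree cannot be replaced by 3, by Theorem 2.

One can also see where the argument breaks down for $r=3$. Take as points the residues mod 7 and as lines $L_i=\{i,i+1,i+3\}$. The differences of distinct elements of $\{0,1,3\}$ are $1,3,2,6,4,5$ mod 7, each nonzero residue once. So two points lie on exactly one line, each point is on three lines, and Lemma 2 applies. With $m(L_i)=i$, the arcs among the lines are $L_i\to L_{i+1}$ and $L_i\to L_{i+3}$. This digraph is strongly connected, because of the arcs $L_i\to L_{i+1}$, and all its in- and outdegrees are 2. It has no even directed cycle: from such a cycle, treated as in (ii), rule (i) could be applied until all lines are in $S$, since strong connectivity always supplies an arc from outside $S$ into $S$. The result would be a 2-coloring without a monochromatic line, against Lemma 2.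

## Random weights: bounded degree and large $r$

For larger maximum degree the color of a vertex is a sum of several weights, and we return to random weights. The naive estimate would be that the $r$ colors in an edge $e$ agree with probability about $2^{-(r-1)}$. This is wrong, because the colors are not independent. Suppose $r=n^2$, the vertices of $e$ are $v_{ij}$ with $1\le i,j\le n$, and apart from $e$ the vertex $v_{ij}$ lies in exactly two edges, $f_i$ and $g_j$. The colors in $e$ are $w(e)+w(f_i)+w(g_j)$. They all agree iff the $w(f_i)$ are all equal and the $w(g_j)$ are all equal. For uniform weights from $\{1,2\}$ this has probability $(2^{1-n})^2=2^{2-2\sqrt r}$. So only $2n-2$ of the $n^2-1$ equations are independent. What must be bounded from below is the rank of the system. Twin-freeness does this: many distinct $0/1$ vectors with few ones cannot fit into a space of small dimension.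

**Proof of Theorem 5.** Let $\mathcal H$ be twin-free and $r$-uniform of maximum degree at most $\Delta$. If there are no edges, there is nothing to prove. Choose all weights independently and uniformly from $\{1,2\}$, and let $B_e$ be the event that the edge $e$ is monochromatic.

**Step 1: the event as a linear condition.** For an edge $e$ let $N(e)=\{f\ne e: f\cap e\ne\emptyset\}$. Each of the $r$ vertices of $e$ lies in at most $\Delta-1$ other edges, so $|N(e)|\le r(\Delta-1)$. Also $N(e)\ne\emptyset$, because otherwise the vertices of $e$ would be twins. For $v\in e$ let $t_v\in\{0,1\}^{N(e)}$ be the indicator vector of $S_v\setminus\{e\}$. As $e\in S_v$ for all $v\in e$ and there are no twins, these $r$ vectors are distinct. Each has at most $\Delta-1$ ones. With $w=(w(f))_{f\in N(e)}$ we have $\sigma^e(v)=w(e)+\langle t_v,w\rangle$, and therefore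
$$B_e\iff \langle t_v,w\rangle\text{ is the same for all }v\in e. \tag{3}$$
In particular $B_e$ is determined by the weights on $N(e)$; the weight $w(e)$ has cancelled.

**Step 2: the rank is large.** Let $T$ be the linear span of all differences $t_u-t_v$, $u,v\in e$, that is, the direction space of the affine hull of the $t_v$, and let $K=\dim T$. A matrix whose rows form a basis of $T$ has rank $K$, so it has $K$ linearly independent columns. Let $J\subseteq N(e)$ be the corresponding set of $K$ coordinates. The projection $T\to\mathbb R^J$ is injective. If $u\ne v$, then $t_u-t_v$ is a nonzero element of $T$, so $t_u|_J\ne t_v|_J$. Thus the restrictions $t_v|_J$ are $r$ distinct $0/1$ vectors of length $K$ with at most $\Delta-1$ ones, and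
$$r\le\sum_{i\le \Delta-1}\binom Ki\le (K+1)^{\Delta-1}. \tag{4}$$
For the second inequality, consider the $(K+1)^{\Delta-1}$ maps from a set of $\Delta-1$ elements to $J\cup\{*\}$. Sending a map to the set of its values in $J$ reaches every subset of $J$ with at most $\Delta-1$ elements. From (4) we get $K\ge r^{1/(\Delta-1)}-1$.

**Step 3: the probability is small.** By (3), $B_e$ says that $w$ is orthogonal to all differences $t_u-t_v$, that is, $w\in T^\perp$. This is a subspace of $\mathbb R^{N(e)}$ of dimension $d=|N(e)|-K$. As in Step 2, it projects injectively onto some $d$ coordinates, so it contains at most $2^d$ of the $2^{|N(e)|}$ points of $\{1,2\}^{N(e)}$. Hence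
$$\Pr(B_e)\le 2^{-K}\le p:=2^{\,1-r^{1/(\Delta-1)}}.$$

**Step 4: dependencies.** The events $B_{e'}$ with $N(e)\cap N(e')=\emptyset$ are determined by weights outside $N(e)$, so $B_e$ is mutually independent of all of them together. We count the remaining $e'$. If $f\in N(e)\cap N(e')$, then $e'\in N(f)$. There are at most $r(\Delta-1)$ choices for $f\in N(e)$, and then at most $r(\Delta-1)$ choices for $e'\in N(f)$. So at most $r^2(\Delta-1)^2$ edges $e'$ satisfy $N(e)\cap N(e')\ne\emptyset$, and $e$ itself is one of them because $N(e)\ne\emptyset$. So $B_e$ is mutually independent of all but at most $D$ of the other events, where $D+1=r^2(\Delta-1)^2$.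

**Step 5: the Local Lemma.** The condition $\mathrm e\,p\,(D+1)\le1$ reads
$$\mathrm e\cdot 2^{\,1-r^{1/(\Delta-1)}}\,r^2(\Delta-1)^2\le 1,$$
which is exactly the hypothesis $2^{\,r^{1/(\Delta-1)}}\ge 2\mathrm e(\Delta-1)^2r^2$. So with positive probability no $B_e$ occurs, and $\chi^e(\mathcal H)\le2$.

For fixed $\Delta$, the quantity $r^{1/(\Delta-1)}$ eventually exceeds $\log_2\bigl(2\mathrm e(\Delta-1)^2r^2\bigr)$, which grows only like $2\log_2 r$. So the hypothesis holds for all large $r$. $\blacksquare$
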